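# Square faces of directed edge polytopes and the rigidity of toric Fano varieties

## A square face looks like a node, and nodes move

The first guess today is that a square face prevents rigidity. I will set up the objects, make the guess plausible, confirm it in dimension 3 and in one example of dimension 4, and then change one arc of that example and see the guess fail. After that we compute the whole deformation space, which shows exactly when a square matters.

**Definition (directed edge polytope).** Let $G$ be a finite connected directed graph on $V(G)=[n]$ with arc set $A(G)$ and no multiple edges, such that every arc lies on a directed cycle. Write $ij$ for the arc $(i,j)$, put $\rho(ij)=\mathbf e_i-\mathbf e_j$, and let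
$$\mathcal A_G=\operatorname{conv}\{\rho(e):e\in A(G)\}\subset\mathbb R^n,\qquad N=\mathbb Z^n\cap\operatorname{span}_{\mathbb R}\mathcal A_G .$$
The two arcs $ij$ and $ji$ may both be present; they are different arcs.

For instance, the directed triangle $12,23,31$ gives three vectors with sum zero, two of which form a basis of $N$. The cones over the proper faces of this triangle form the fan of $\mathbb P^2$. The pair $12,21$ gives a segment $[-v,v]$ and the fan of $\mathbb P^1$.

Adding up directed cycles that cover all arcs gives a relation $\sum_e c_e\rho(e)=0$ with all $c_e>0$, so $0$ is in the relative interior of $\mathcal A_G$. Let $X_G$ be the projective toric variety of the face fan: its cones are the cones over the proper faces of $\mathcal A_G$, in $N_{\mathbb R}$.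

**Definition (terminal, reflexive).** A lattice polytope $P\subset N_{\mathbb R}$ with $0$ in its interior is *reflexive* if each facet lies in a hyperplane $\{m=1\}$ with $m\in M=\operatorname{Hom}(N,\mathbb Z)$. It is *terminal* if its only lattice points are $0$ and its vertices.

The toric variety of the face fan of a terminal reflexive polytope is a Gorenstein toric Fano variety with terminal singularities; in particular $\omega_X^{-1}$ is an ample line bundle. It is known that $\mathcal A_G$ is terminal and reflexive; a short argument is given below.

**Definition (rigid).** A variety $X$ over $\mathbb C$ is *rigid* if every infinitesimal deformation of $X$ over Artinian $\mathbb C$-algebras is trivial. Equivalently, $T^1_X=\operatorname{Ext}^1(\Omega_X,\mathcal O_X)=0$.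

A theorem of Totaro says that a toric Fano variety that is smooth in codimension $2$ and $\mathbb Q$-factorial in codimension $3$ is rigid. For our $X_G$, smoothness in codimension 2 is automatic, and $\mathbb Q$-factoriality in codimension 3 fails exactly when $\mathcal A_G$ has a *square 2-face*: a proper 2-dimensional face that is a quadrilateral. (Lemma 1 will show both.) Along the stratum of such a face, $X_G$ looks like the threefold node $xy=zw$ times a torus, and the node has the smoothing $xy-zw=t$. So one guesses the following, which is the statement to prove or disprove; it comes from Selvi Kara, Irem Portakal, Akiyoshi Tsuchiya, "Rigid Gorenstein toric Fano varieties arising from directed graphs", arXiv:2103.06404 (2021).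

**Statement to be tested.** *If $\dim\mathcal A_G\ge 3$ and $\mathcal A_G$ has a square 2-face, then $X_G$ is not rigid.*

## Potentials, spanning trees, and faces of dimension at most two

Since $G$ is connected, $N=\{x\in\mathbb Z^n:\sum x_i=0\}$ and $M=\mathbb Z^n/\mathbb Z(1,\dots,1)$. So an element of $M$ is a *potential* $r:V\to\mathbb Z$ modulo constants, with value $r_i-r_j$ on the arc $ij$. Similarly, linear functions on $N_{\mathbb R}$ are real potentials. We write $R(x)=\langle R,x\rangle$.

Three facts from linear algebra will be used all the time. The arcs of an undirected spanning tree form a $\mathbb Z$-basis of $N$: there are $n-1$ of them, and $\mathbf e_i-\mathbf e_j$ is the signed sum along the tree path from $i$ to $j$. A set of arcs is linearly independent iff it is an undirected forest, since a cycle gives a signed relation and a forest extends to a spanning tree (of the complete graph). A set of arcs spans $N_{\mathbb R}$ iff it connects all vertices.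

**Why $\mathcal A_G$ is terminal and reflexive.** Let a facet be given by a real potential $r$ with $r_i-r_j=1$ on its arcs. These arcs contain a spanning tree, so $r$ is integral up to a constant: $\mathcal A_G$ is reflexive. Let $x$ be a lattice point of $\mathcal A_G$. It lies in the cone over some facet, say on $\{m=1\}$. By Carathéodory it is a nonnegative combination of linearly independent vertices of that facet; extend them by vertices of that facet to a basis of $N_{\mathbb R}$. This is a spanning tree, hence a $\mathbb Z$-basis of $N$, and so the coefficients are nonnegative integers with sum $m(x)\le1$. Hence $x$ is $0$ or a vertex. In particular every $\rho(e)$ is a vertex of $\mathcal A_G$.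

**Lemma 1.** *Let $P\subset N_{\mathbb R}$ be a terminal reflexive polytope of dimension at least 3.*

1. *The two vertices of an edge of $P$ are part of a basis of $N$.*
2. *Every 2-face is a triangle or a quadrilateral. The vertices of a triangle are linearly independent. If a 2-face is a quadrilateral $abcd$ (in cyclic order), then $b-a,d-a$ is a basis of the lattice of directions of its plane, $a,b,d$ are linearly independent, and $c=b+d-a$.*

*So the quadrilateral 2-faces are parallelograms; we call them squares. If $v_1,v_2,v_3,v_4$ is the cyclic order of a square, the only linear relation among the $v_i$, up to scalar, is*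
$$v_1-v_2+v_3-v_4=0. \tag{1}$$

*Proof.* For an edge $[v,w]$, the triangle with vertices $0,v,w$ lies in $P$, so its lattice points are among $0$ and the vertices of $P$; a vertex of $P$ lying in this triangle must be $v$ or $w$. A lattice triangle with no lattice points except its vertices is unimodular in its plane, which is (1).

A 2-face is a lattice polygon whose only lattice points are its vertices. If it had five vertices, two would be congruent modulo 2 in the lattice of the plane, and their midpoint would be a lattice point that is not a vertex. So there are at most four vertices. Every proper face lies in some $\{m=1\}$, a hyperplane missing $0$, so affinely independent points of it are linearly independent. Let the face be a quadrilateral $abcd$. All four triangles on its vertices are empty, hence unimodular. From $abd$ we get that $b-a,d-a$ is a basis of the direction lattice. Write $c=a+x(b-a)+y(d-a)$. The triangles $abc$, $acd$, $bcd$ give $|y|=1$, $|x|=1$, $|x+y-1|=1$. Since $a$ and $c$ are on opposite sides of the diagonal $bd$, we have $x+y-1>0$, so $x+y=2$ and $x=y=1$. The relation (1) follows, and it is the only one because the four vectors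 span a 3-dimensional space. $\square$

For $X_G$ we want to see squares in the graph.

**Lemma 2.** *If all arcs of an undirected cycle of $G$ lie on a proper face of $\mathcal A_G$, the cycle has equally many forward and backward arcs; in particular its length is even and at least $4$. The vertices of a square 2-face of $\mathcal A_G$ are four arcs forming an undirected 4-cycle with two forward and two backward arcs. Such a balanced 4-cycle has one of the two types*

* *(A) $x\to y$, $x\to w$, $z\to y$, $z\to w$: two vertices with two common out-neighbors;*
* *(B) $x\to y\to z$ and $x\to w\to z$ with $y\ne w$, $x\ne z$: two directed 2-paths with the same ends.*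

*Proof.* A proper face is $\{r_i-r_j=1\}$ for a real potential $r$. Going around the cycle, the increments of $r$ sum to $0$, while each forward arc contributes $-1$ and each backward arc $+1$. This gives the balance. Length $2$ is excluded, because a pair $ij,ji$ is traversed in the same direction twice. By Lemma 1 any three vertices of a square are linearly independent and the four are dependent; a minimal dependent set of arcs is an undirected cycle, here a 4-cycle. The cyclic patterns with two forward (F) and two backward (B) arcs are FBFB, which is (A), and FFBB, which is (B). $\square$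

## First-order deformations of a node times a line

The purpose of this section is to turn the picture "the node moves" into a statement with degrees.

**The hypersurface formula.** If $B=S/(f)$ is a reduced hypersurface, $S$ a polynomial ring, then $\Omega_B$ has the resolution $0\to B\cdot f\to\bigoplus B\,dx_i\to\Omega_B\to0$. (The left map is injective: the kernel is a torsion submodule of $B$, since the gradient is nonzero at the generic points.) Dualizing, $\operatorname{Ext}^1(\Omega_B,B)=B/(\partial f/\partial x_i)$, with generator in degree $-\deg f$ if everything is graded.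

**Lemma 3.** *Let $a,b,d,p$ be a basis of $N\cong\mathbb Z^4$, let $c=b+d-a$, $F=\operatorname{conv}(a,b,c,d)$ and $\sigma=\operatorname{cone}(a,b,c,d,p)$. Then $\mathbb C[U_\sigma]=\mathbb C[x,y,z,w,s]/(xy-zw)$ and $T^1_{U_\sigma}=\mathbb C[s]\cdot\varepsilon$. It is one-dimensional in exactly the degrees $-R$, $R\in M$, with*
$$R|_F=1,\qquad R(p)\le0, \tag{2}$$
*and zero in all others. The restriction of $T^1_{U_\sigma}$ to $U_{\operatorname{cone}(F)}$ is the inclusion $\mathbb C[s]\subset\mathbb C[s^{\pm1}]$.*

*Proof.* Let $a^*,b^*,d^*,p^*$ be the dual basis. An element $\alpha a^*+\beta b^*+\delta d^*+\pi p^*$ lies in $\sigma^\vee$ iff $\alpha,\beta,\delta,\pi\ge0$ and its value $\beta+\delta-\alpha$ on $c$ is $\ge0$. Given integers with $\alpha\le\beta+\delta$, split $\alpha=\alpha_1+\alpha_2$ with $0\le\alpha_1\le\beta$ and $0\le\alpha_2\le\delta$; then the element equals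
$$\alpha_1(a^*+b^*)+\alpha_2(a^*+d^*)+(\beta-\alpha_1)b^*+(\delta-\alpha_2)d^*+\pi p^*.$$
So the semigroup is generated by $b^*,\ a^*+d^*,\ d^*,\ a^*+b^*,\ p^*$. Call the corresponding functions $x,y,z,w,s$. They satisfy $xy=zw$. The resulting surjection from $\mathbb C[x,y,z,w,s]/(xy-zw)$ to $\mathbb C[\sigma^\vee\cap M]$ is between domains of dimension $4$, hence an isomorphism. The partial derivatives of $xy-zw$ are $y,x,-w,-z,0$, so $T^1=\mathbb C[s]\varepsilon$ with $\deg\varepsilon=-(a^*+b^*+d^*)$. Thus $s^k\varepsilon$ has degree $-R$ with $R=a^*+b^*+d^*-kp^*$, which has value $1$ on $a,b,d$, value $1+1-1=1$ on $c$, and value $-k$ on $p$. Conversely every $R$ as in (2) has this form. Finally $p^*\in\sigma^\vee$ vanishes exactly on the face $\operatorname{cone}(F)$, so $U_{\operatorname{cone}(F)}=\{s\ne0\}$, and $T^1$ commutes with localization. $\square$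

In rank $3$, with $a,b,d$ a basis and no $p$, the same computation gives the isolated node, with $T^1=\mathbb C$ in the single degree $-R$, $R|_F=1$.

**From local to global.** Put $T_X=\mathcal Hom(\Omega_X,\mathcal O_X)$ and $\mathcal T^1=\mathcal Ext^1(\Omega_X,\mathcal O_X)$. The local-to-global sequence is
$$0\to H^1(X,T_X)\to T^1_X\to H^0(X,\mathcal T^1)\to H^2(X,T_X). \tag{3}$$
For a Gorenstein toric Fano variety $X$ of dimension $d$ the two outer groups vanish. Indeed, $T_X$ is reflexive and agrees with $\hat\Omega_X^{d-1}\otimes\omega_X^{-1}$ on the smooth locus, where $\hat\Omega^j$ is the reflexive hull of $\Omega^j$. As $\omega_X^{-1}$ is a line bundle, the second sheaf is also reflexive, so they agree everywhere. Bott vanishing for projective toric varieties says $H^i(X,\hat\Omega^j_X\otimes L)=0$ for $i>0$ and $L$ an ample line bundle (Danilov; Buch–Thomsen–Lauritzen–Mehta, Tôhoku Math. J. 49 (1997); Mustaţă, Tôhoku Math. J. 54 (2002)). With $L=\omega_X^{-1}$ we get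
$$H^i(X,T_X)=0\ (i>0),\qquad\text{hence}\qquad T^1_X\cong H^0(X,\mathcal T^1). \tag{4}$$

## Dimension three: one parameter for each square

Let $P$ be terminal reflexive of dimension $3$. Its facets are 2-faces. A triangular facet is empty in its plane $\{m=1\}$, hence unimodular, and its vertices form a basis of $N$: a smooth chart. A square facet gives an isolated node by Lemma 1. So $\mathcal T^1$ is a skyscraper sheaf with a one-dimensional stalk at each node, and by (4) $\dim T^1_X$ is the number of squares. **In dimension 3 the guess is right.**

For an example, take $G_3$ with arcs $13,14,23,24,31,42$. The directed cycles $1\to3\to1$, $2\to4\to2$, $1\to4\to2\to3\to1$ cover all arcs. The potential $(1,1,0,0)$ has value $1$ on $13,14,23,24$ and $-1$ on $31,42$, so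
$$F=\operatorname{conv}(a,b,c,d),\qquad a=\rho(13),\ b=\rho(14),\ c=\rho(24),\ d=\rho(23),\qquad a+c=b+d,$$
is a square facet. Is there another one? Use Lemma 2. The out-neighborhoods are $1:\{3,4\}$, $2:\{3,4\}$, $3:\{1\}$, $4:\{2\}$, so type (A) gives only $F$. The directed 2-paths with distinct ends are $1\to4\to2$, $2\to3\to1$, $3\to1\to4$, $4\to2\to3$; no two share both ends, so type (B) does not occur. Hence $\dim T^1_{X_{G_3}}=1$, concentrated in degree $-R$ with $R=(1,1,0,0)$.

## Dimension four: two poles on a projective line

**A dimension-4 case where the guess holds.** Add to $G_3$ a vertex $5$ and the arcs $15,51$. The square $F$ is still a face. The linear functions with value $1$ on $F$ are the potentials $(1,1,0,0,t)$; their values on $15,51$ are $1-t,\,t-1$, and those on $31,42$ are $-1$. So such a function is $\le1$ on all arcs iff $0\le t\le2$. For $t=1$ the face is $F$. For $t=0$ and $t=2$ we get the two facets containing $F$: the pyramids over $F$ with apexes $p=\rho(15)$ and $q=\rho(51)$. We claim all other facets give smooth charts. The arcs on a facet connect all five vertices; if there are more than four, they contain an undirected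 cycle, by Lemma 2 a balanced 4-cycle. The out-neighborhoods are $1:\{3,4,5\}$, $2:\{3,4\}$, $3:\{1\}$, $4:\{2\}$, $5:\{1\}$, and the 2-paths with distinct ends have end pairs $(1,2),(2,1),(3,4),(3,5),(4,3),(5,3),(5,4)$, each once. So the cycle is $F$ and the facet contains $F$. Otherwise the arcs form a spanning tree and the chart is smooth.

A degree $-R$ section of $\mathcal T^1$ is therefore a pair of elements in the two singular charts that agree on $U_{\operatorname{cone}(F)}$ (the other charts meet these two in open sets where $\mathcal T^1=0$). By Lemma 3 such a nonzero section exists iff $R|_F=1$, $R(p)\le0$ and $R(q)\le0$. With $R=(1,1,0,0,u)$ this says $1-u\le0$ and $u-1\le0$, so $u=1$, and $\dim T^1_X=1$ by (4). This is no surprise: the face fan is the product of the fan of $X_{G_3}$ and that of $\mathbb P^1$, and one may deform the first factor.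

**Where the argument "the node moves" stops.** In dimension $3$ the local deformation at a node is a section of $\mathcal T^1$ without further ado. In dimension $4$ the node sits along a curve, a copy of $\mathbb P^1$ with one torus-fixed point for each of the two facets containing $F$. The local generator $\varepsilon$ must extend over *both* fixed points, and (2) at each end is a condition on the order of a pole. Suppose both facets are pyramids, with apexes $p,q$ such that $a,b,d,p$ and $a,b,d,q$ are bases. As $p,q$ are on opposite sides of $\operatorname{span}F$, the sum $p+q$ is an integral combination $\alpha a+\beta b+\delta d$, and every $R$ with $R|_F=1$ satisfies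
$$R(p)+R(q)=k,\qquad k=\alpha+\beta+\delta .$$
The integers $R(p)$ with $R(p)\le0$ and $k-R(p)\le0$ are those with $k\le R(p)\le0$. There are $1-k$ of them if $k\le0$, and none if $k\ge1$. So the local deformations glue like sections of $\mathcal O_{\mathbb P^1}(-k)$. The example above has $q=-p$ and $k=0$.

To defeat the guess we need $k\ge1$, and the simplest way is to make $p+q$ a vertex of $F$. In the graph this means: let the detour through the new vertex $5$ go parallel to the arc $13$. We replace $51$ by $53$, so that $\rho(15)+\rho(53)=\rho(13)$.

## A rigid fourfold with a square face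

**Theorem A.** *Let $V(G)=\{1,\dots,5\}$ and $A(G)=\{13,14,23,24,15,53,31,42\}$. Then $G$ satisfies all hypotheses, $\dim\mathcal A_G=4$, $\mathcal A_G$ has a square 2-face, and $X_G$ is rigid.*

So the tested statement is false.

**Step 1: the hypotheses.** $G$ is connected, and the directed cycles $1\to3\to1$, $2\to4\to2$, $1\to4\to2\to3\to1$, $1\to5\to3\to1$ cover all arcs. Also $\dim\mathcal A_G=\operatorname{rank}N=4$.

**Step 2: the square and its two facets.** Keep $a,b,c,d$ as above, $p=\rho(15)$, $q=\rho(53)$. Then
$$a+c=b+d,\qquad p+q=a. \tag{5}$$
The potentials $h_0=(1,1,0,0,0)$ and $h_1=(1,1,0,0,1)$ have the values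

| | 13 | 14 | 23 | 24 | 15 | 53 | 31 | 42 |
|---|---|---|---|---|---|---|---|---|
| $h_0$ | 1 | 1 | 1 | 1 | 1 | 0 | −1 | −1 |
| $h_1$ | 1 | 1 | 1 | 1 | 0 | 1 | −1 | −1 |

So $P_0=\operatorname{conv}(a,b,c,d,p)$ and $P_1=\operatorname{conv}(a,b,c,d,q)$ are faces. Each of the two sets of five arcs connects all $5$ vertices, hence spans $N_{\mathbb R}$, so $P_0,P_1$ are facets. Their intersection $F=\operatorname{conv}(a,b,c,d)$ is a face. The arcs $13,14,23$ form a tree, so $a,b,d$ are linearly independent, and $c=b+d-a$: $F$ is a parallelogram, a square 2-face.

**Step 3: all other charts are smooth.** Let $Q$ be a facet. Its arcs form a connected spanning subgraph $G_Q$. Suppose $G_Q$ has more than $4$ arcs. Then it contains an undirected cycle, of length at most $5$; by Lemma 2 it is a balanced 4-cycle of type (A) or (B).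

For (A): the out-neighborhoods are $1:\{3,4,5\}$, $2:\{3,4\}$, $3:\{1\}$, $4:\{2\}$, $5:\{3\}$. Only the pair $\{1,2\}$ has two common out-neighbors, namely $3,4$, so the cycle consists of the arcs of $F$.

For (B): the 2-paths with distinct ends are $1\to4\to2$, $1\to5\to3$, $2\to3\to1$, $3\to1\to4$, $3\to1\to5$, $4\to2\to3$, $5\to3\to1$. No two share both ends, so (B) does not occur.

Hence $Q\supset F$. A face of codimension $2$ lies in exactly two facets, so $Q\in\{P_0,P_1\}$. For every other facet $G_Q$ is a spanning tree, the vertices of $Q$ form a basis of $N$, and the chart is smooth.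

**Step 4: $H^0(X,\mathcal T^1)=0$.** Let $U_0,U_1$ be the charts of $\operatorname{cone}(P_0)$ and $\operatorname{cone}(P_1)$. The arcs $13,14,23,15$ and the arcs $13,14,23,53$ form spanning trees, so $a,b,d,p$ and $a,b,d,q$ are bases of $N$ and Lemma 3 applies to both. Since $\mathcal T^1$ vanishes on the smooth charts, $H^0(X,\mathcal T^1)$ injects into $T^1_{U_0}\oplus T^1_{U_1}$, and it is $M$-graded. Let $\xi\neq0$ be a homogeneous section of degree $-R$. One of $\xi|_{U_0},\xi|_{U_1}$ is nonzero. Restriction to $U_0\cap U_1=U_{\operatorname{cone}(F)}$ is injective on $T^1_{U_0}$ and on $T^1_{U_1}$, so $\xi|_{U_0\cap U_1}\ne0$, and then both restrictions are nonzero. By (2), $R|_F=1$, $R(p)\le0$ and $R(q)\le0$. But (5) gives $R(p)+R(q)=R(a)=1$, a contradiction.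

**Step 5: conclusion.** By (4), $T^1_X\cong H^0(X,\mathcal T^1)=0$. $\blacksquare$

It is instructive to look at $\mathcal T^1$ itself. Let $\varepsilon_0,\varepsilon_1$ be the generators on $U_0,U_1$, of degrees $-R_0,-R_1$. Then $R_0(p)=0$, so $R_0(q)=1$; and $R_1(q)=0$, $R_1(p)=1$. The coordinate $s$ on $U_0$ has degree $0$ on $F$, $1$ on $p$, hence $-1$ on $q$, so the coordinate on $U_1$ is $s^{-1}$. The degree of $\varepsilon_1$ minus that of $\varepsilon_0$ is $R_0-R_1$, with value $-1$ on $p$ and $0$ on $F$. So $\varepsilon_1=\text{const}\cdot s^{-1}\varepsilon_0$ on the overlap: the singular locus is a $\mathbb P^1$ of nodes and $\mathcal T^1\cong\mathcal O_{\mathbb P^1}(-1)$.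

## The deformation space in every degree

Now let $P\subset N_{\mathbb R}$ be any terminal reflexive polytope of dimension $d\ge3$, and $X$ the toric variety of its face fan. We compute $T^1_X$ without Bott vanishing. The unknowns will be one number $s_F$ for each square that $R$ sees at height $1$, and certain 3-faces will impose linear equations.

**Notation.** For $R\in M$ let $W=\{\text{vertices }v:R(v)\ge1\}$ and $S(R)=\{\text{squares }F:R|_F\equiv1\}$. Fix a cyclic order $v_1,\dots,v_4$ of each square and put $\tau_i=[v_i,v_{i+1}]$, indices mod $4$. Given $s\in\mathbb C^{S(R)}$, a vertex $v$ with $R(v)=1$, and a 2-face $F\ni v$ with edges $\tau,\tau'$ at $v$, define $\kappa_v(\tau,\tau')=-\kappa_v(\tau',\tau)$ by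
$$\kappa_{v_i}(\tau_i,\tau_{i-1})=(-1)^is_F\ \text{ if }F\in S(R),\qquad \kappa_v(\tau,\tau')=0\ \text{ otherwise.}$$

**Theorem B.** *$T^1_X=\bigoplus_{R\in M}T^1_X(-R)$, and $T^1_X(-R)$ is isomorphic to the space of all $s\in\mathbb C^{S(R)}$ satisfying the following condition $(C_{v,Q})$ for every pair consisting of a vertex $v$ with $R(v)=1$ and a proper 3-face $Q\ni v$ such that $R\ge1$ on all neighbors of $v$ in $Q$: if $\tau_1,\dots,\tau_m$ are the edges of $Q$ at $v$ in cyclic order, then*
$$\sum_j\kappa_v(\tau_{j+1},\tau_j)=0 .$$
*In particular, $X$ is rigid iff for every $R\in M$ this linear system has only the zero solution.*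

For $X_G$ this is a criterion on the graph: $R$ is a potential $r:V\to\mathbb Z$ with value $r_i-r_j$ on the arc $ij$.

Two small examples of $(C_{v,Q})$. If $Q$ is a pyramid over a square $F\in S(R)$ with apex $p$ and $R(p)\ge1$, then at $v\in F$ the 2-faces of $Q$ are $F$ and two triangles, and the condition is $\pm s_F=0$. If $Q$ is a prism over a triangle with vertices $(i,j)$, $i\in\{1,2\}$, $j\in\{1,2,3\}$, and $R\equiv1$ on $Q$, order the square $F_{jk}$ as $(1,j),(1,k),(2,k),(2,j)$. Let $e$ denote a vertical edge and $h$ a horizontal one. Reading off the four vertices gives $\kappa_v(e,h)=s_{jk}$ at each of them. At a vertex over $j$ the condition is therefore $-s_{jk}+0+s_{jl}=0$. So the prism does not kill the three parameters; it makes them equal.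

## Subcomplexes of positive vertices are contractible

The proof of Theorem B needs twice that a certain complex is connected with vanishing first cohomology. Both cases come from one lemma.

**Lemma 4.** *Let $Q$ be a polytope with $\dim Q\ge1$, and $\ell$ an affine function that is nonzero at all vertices, positive at some and negative at some. Let $K$ be the complex of faces all of whose vertices are positive. Then $|K|$ is contractible.*

*Proof.* We use induction on $\dim Q$. In dimension $1$, $K$ is a point. Let $\mathcal F$ be the poset of nonempty proper faces of $Q$ having a positive vertex, and $\mathcal K\subset\mathcal F$ the poset of faces of $K$.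

**Step 1: $\mathcal F$ is contractible.** For each nonempty proper face $F$ choose $b_F\in\operatorname{relint}F$, with $\ell(b_F)>0$ if $F\in\mathcal F$ (take it close to a positive vertex). If $F\notin\mathcal F$, all vertices are negative and $\ell(b_F)<0$ automatically. The simplices on the points $b_{F_0},\dots,b_{F_k}$ for chains $F_0\subsetneq\dots\subsetneq F_k$ triangulate $\partial Q$, and $\ell$ is affine on each. Take a point $x$ of $\partial Q$ with $\ell(x)>0$. It has some positive weight on positive points $b_F$; move it linearly to the point obtained by dropping the negative ones and rescaling. Along the way $\ell$ increases, so this is a deformation retraction of $\partial Q\cap\{\ell>0\}$ onto the full subcomplex on $\{b_F:F\in\mathcal F\}$, which is the order complex of $\mathcal F$. On the other hand, $\ell$ takes both signs on the interior of $Q$, so there is $o\in\operatorname{int}Q$ with $\ell(o)=0$. On the ray $o+tu$ we have $\ell(o+tu)=t\,\ell_{\mathrm{lin}}(u)$, where $\ell_{\mathrm{lin}}\ne0$ is the linear part. So radial projection from $o$ identifies $\partial Q\cap\{\ell>0\}$ with an open hemisphere, which is contractible.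

**Step 2: $\mathcal K$ and $\mathcal F$ are homotopy equivalent.** Quillen's Theorem A for posets says that the inclusion $\mathcal K\hookrightarrow\mathcal F$ is a homotopy equivalence if $\mathcal K_{\le F}=\{F'\in\mathcal K:F'\subset F\}$ is contractible for each $F\in\mathcal F$. If $F\in\mathcal K$, this poset has the maximum $F$. If not, $F$ has positive and negative vertices, so $\dim F\ge1$, and $\mathcal K_{\le F}$ is the corresponding poset of the polytope $F$, contractible by induction. Finally $|K|$ is homeomorphic to the order complex of $\mathcal K$ (barycentric subdivision). $\square$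

## Proof of Theorem B

**Step 1: reduce to the cones of dimension at most two.** The purpose is to replace $\operatorname{Ext}^1$ on a singular variety by $H^1$ of a vector bundle. Let $X^\circ\subset X$ be the union of the charts of cones of dimension $\le2$. It is smooth by Lemma 1(1), and $Z=X\setminus X^\circ$ has codimension $\ge3$. As $X$ is Cohen–Macaulay (Hochster), the local cohomology sheaves $\mathcal H_Z^q(\mathcal O_X)$ vanish for $q<3$. The spectral sequence
$$\operatorname{Ext}^p(\Omega_X,\mathcal H^q_Z(\mathcal O_X))\Rightarrow\operatorname{Ext}^{p+q}_Z(\Omega_X,\mathcal O_X)$$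
gives $\operatorname{Ext}^i_Z(\Omega_X,\mathcal O_X)=0$ for $i<3$. From the exact sequence
$$\operatorname{Ext}^1_Z(\Omega_X,\mathcal O_X)\to\operatorname{Ext}^1(\Omega_X,\mathcal O_X)\to\operatorname{Ext}^1(\Omega_{X^\circ},\mathcal O_{X^\circ})\to\operatorname{Ext}^2_Z(\Omega_X,\mathcal O_X)$$
we obtain $T^1_X\cong\operatorname{Ext}^1(\Omega_{X^\circ},\mathcal O_{X^\circ})=H^1(X^\circ,T_{X^\circ})$, the last equality because $\Omega_{X^\circ}$ is locally free. This group is $M$-graded; let $T^1_X(-R)$ be the part of degree $-R$.

**Step 2: write down the graded pieces.** The purpose is a finite description of $T^1_X(-R)$ by vectors attached to edges of $P$.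

*Derivations.* A derivation of $\mathbb C[M]$ of degree $-R$ sends $\chi^m$ to $\lambda(m)\chi^{m-R}$, and the Leibniz rule makes $\lambda$ additive. So it is $\chi^m\mapsto\langle m,x\rangle\chi^{m-R}$ with $x\in N_{\mathbb C}$. For a smooth cone $\sigma$ let $L(\sigma)\subset N_{\mathbb C}$ be the set of those $x$ for which it preserves $\mathbb C[\sigma^\vee\cap M]$: we need $m-R\in\sigma^\vee$ whenever $m\in\sigma^\vee\cap M$ and $\langle m,x\rangle\ne0$. This is the degree $-R$ part of $T_X(U_\sigma)$.

* If $R\le0$ on all rays, then $L(\sigma)=N_{\mathbb C}$ (this includes $\sigma=0$).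
* If $R(v)\ge1$ for a ray generator $v$, take $m\in\sigma^\vee\cap v^\perp\cap M$. Then $(m-R)(v)<0$, so $\langle m,x\rangle=0$. As $\sigma$ is smooth, such $m$ span $v^\perp$, so $x\in\mathbb Cv$. If moreover $R(v)\ge2$, take $m\in\sigma^\vee\cap M$ with $m(v)=1$: again $(m-R)(v)<0$, which forces $x=0$.
* If $R(v)\ge1$ and $R(w)\geq 1$ for two ray generators, then $x\in\mathbb Cv\cap\mathbb Cw=0$.
* If $R(v)=1$ and $R\le0$ on the other generators, then $x=v$ works: $\langle m,v\rangle\ne0$ means $m(v)\ge1$, and $m-R$ is $\ge0$ on $v$ and on the others.

Hence
$$L(\sigma)=\begin{cases}N_{\mathbb C}&\text{if }R\le0\text{ on all ray generators},\\ \mathbb Cv&\text{if }R(v)=1\text{ for exactly one generator }v,\ R\le0\text{ on the others},\\ 0&\text{in the remaining cases.}\end{cases}$$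

For a face $\tau$ of $P$ write $L(\tau)$ for $L$ of the cone over $\tau$; for $\tau=\emptyset$ this is $N_{\mathbb C}$.

*Čech complex.* $X^\circ$ is covered by the affine charts $U_\tau$, $\tau$ an edge of $P$ (every vertex lies on an edge), and intersections correspond to intersections of faces. The degree $-R$ Čech complex of $T_{X^\circ}$ has terms $\bigoplus L(\tau_0\cap\dots\cap\tau_p)$. It is a subcomplex of the constant Čech complex with value $N_{\mathbb C}$, which has $H^0=N_{\mathbb C}$ and $H^i=0$ for $i>0$. The long exact sequence of the quotient gives
$$T^1_X(-R)=\Big\{(x_\tau)\in\prod_\tau N_{\mathbb C}/L(\tau):\ x_\tau\equiv x_{\tau'}\bmod L(\tau\cap\tau')\Big\}\Big/N_{\mathbb C}. \tag{6}$$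

*Throwing away the idle coordinates.* For $R=0$ all $L$ equal $N_{\mathbb C}$, so (6) is $0$, and $S(0)=\emptyset$. Let $R\ne0$. As $0\in\operatorname{int}P$, $R$ takes positive and negative values at vertices, so $W$ is a nonempty proper subset of the vertices. Let $K$ be the complex of faces with all vertices in $W$ and $\Gamma$ its 1-skeleton. Lemma 4 with $\ell=R-\frac12$ says that $\Gamma$ is connected and $H^1(K;\mathbb C)=0$.

Put $L(v)=\mathbb Cv$ if $R(v)=1$ and $L(v)=0$ if $R(v)\ge2$; this is indeed $L$ of the ray. If both ends of $\tau$ are outside $W$, then $x_\tau$ lies in the zero space. Compatibility at a vertex outside $W$, or for disjoint edges, is no condition. If $\tau=[v,w]$ with $v\in W$, $w\notin W$, then $L(\tau)=L(v)$ and $x_\tau$ is just the common class in $N_{\mathbb C}/L(v)$ of all edges at $v$. If $\tau\in\Gamma$, then $L(\tau)=0$ and $x_\tau\in N_{\mathbb C}$.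

If $|W|=1$, the tuple is one class in $N_{\mathbb C}/L(v)$, the quotient by $N_{\mathbb C}$ is $0$, and $S(R)=\emptyset$; the theorem holds. If $|W|\ge2$, every $v\in W$ lies on an edge of the connected graph $\Gamma$, which then determines the common class at $v$. So
$$T^1_X(-R)=\{(x_\tau)\in N_{\mathbb C}^{E(\Gamma)}:\ x_\tau-x_{\tau'}\in L(v)\text{ if }\tau\cap\tau'=\{v\}\}\big/N_{\mathbb C}. \tag{7}$$
From now on $|W|\ge2$.

**Step 3: read the conditions $(C_{v,Q})$ as a cocycle condition in the vertex figure.** Let $R(v)=1$. Let $\Gamma_v$ be the graph whose vertices are the edges $[v,w]\in\Gamma$ and whose edges are the 2-faces $F\ni v$ with both edges at $v$ in $\Gamma$. All vertices of such an $F$ lie in $W$: if $F$ is a square and $w,w'$ are the neighbors of $v$ in it, the fourth vertex has value $R(w)+R(w')-1\ge1$. So $F$ is a 2-face of $K$.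

In the vertex figure $P/v$, the vertex on the edge $[v,w]$ is $v+t(w-v)$ with some $0<t<1$, and $R$ has value $1+t(R(w)-1)$ there. This is $\ge1$ if $R(w)\ge1$, and at most $1-t$ if $R(w)\le0$. So for $0<\epsilon\ll1$ the function $\ell=R-1+\epsilon$ is positive at this vertex iff $w\in W$, and negative otherwise. Let $K_v$ be the complex of Lemma 4 for $P/v$ and $\ell$; its 1-skeleton is $\Gamma_v$. Not all vertices of $P/v$ are positive: otherwise $R\ge1=R(v)$ on all neighbors of $v$, and $v$ would minimize $R$ on $P$, which is contained in $v$ plus the cone spanned by the $w-v$; but $R$ takes negative values. And $\Gamma_v$ is nonempty as $v$ lies on an edge of $\Gamma$. So by Lemma 4 $\Gamma_v$ is connected and $H^1(K_v;\mathbb C)=0$.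

The 2-cells of $K_v$ are the 3-faces $Q\ni v$ of $P$ with $R\ge1$ on all neighbors of $v$ in $Q$; they are proper, as $P/v$ is not in $K_v$. Their boundary is the cycle $\tau_1,\dots,\tau_m$ of edges of $Q$ at $v$. The antisymmetric function $\kappa_v$ is a 1-cochain on $K_v$, and the conditions $(C_{v,Q})$ for fixed $v$ say that it is a cocycle. As $H^1(K_v;\mathbb C)=0$:
$$\text{all }(C_{v,Q})\text{ hold at }v\iff \kappa_v\text{ is a coboundary on }\Gamma_v. \tag{8}$$

**Step 4: pass from $x$ to $s$, injectively.** Let $x$ be as in (7). For edges $\tau,\tau'\in\Gamma$ at $v$ write $x_\tau-x_{\tau'}=\lambda_v(\tau,\tau')\,v$, with $\lambda_v=0$ if $R(v)\ge2$. For a 2-face of $K$ with cyclic vertices $v_i$ and $\tau_i=[v_i,v_{i+1}]$,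
$$\sum_i\lambda_{v_i}(\tau_i,\tau_{i-1})\,v_i=\sum_i(x_{\tau_i}-x_{\tau_{i-1}})=0 .$$
If the face is a triangle, its vertices are independent and all these $\lambda$ vanish. If it is a square $F$, then (1) is the only relation, so $\lambda_{v_i}(\tau_i,\tau_{i-1})=(-1)^is_F$ for one number $s_F$; and $s_F=0$ if some $R(v_i)\ge2$, that is, unless $F\in S(R)$. All squares in $S(R)$ are faces of $K$, so this defines $s\in\mathbb C^{S(R)}$, linearly in $x$, and constants $N_{\mathbb C}$ go to $0$. For $R(v)=1$ we have $\lambda_v=\kappa_v$ on the edges of $\Gamma_v$, as these are 2-faces of $K$. Fix an edge $\tau_0\in\Gamma$ at $v$ and write $x_\tau-x_{\tau_0}=\mu_\tau v$. Then $\lambda_v(\tau,\tau')=\mu_\tau-\mu_{\tau'}$, so $\kappa_v$ is a coboundary and by (8) $s$ satisfies all $(C_{v,Q})$.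

Suppose $s=0$. If $R(v)=1$, then $\lambda_v=0$ along the edges of $\Gamma_v$, which is connected, so all $x_\tau$ with $v\in\tau\in\Gamma$ coincide. If $R(v)\ge2$, they coincide by (7). As $\Gamma$ is connected, all $x_\tau$ coincide, and the class of $x$ is $0$.

**Step 5: pass from $s$ back to $x$.** Let $s$ satisfy all conditions. For $R(v)=1$ use (8) to choose $f_v$ on the vertices of $\Gamma_v$ with $f_v(\tau)-f_v(\tau')=\kappa_v(\tau,\tau')$ along edges of $\Gamma_v$. For $R(v)\ge2$ put $f_v=0$. We look for $x_\tau$ of the form $g_v+f_v(\tau)v$, which must be the same from both ends of $\tau$. So for an edge $\tau=[v,w]$ of $\Gamma$ put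
$$c(v,w)=f_w(\tau)w-f_v(\tau)v=-c(w,v).$$
On the boundary of a 2-face of $K$, collecting the terms at each vertex,
$$\sum_ic(v_i,v_{i+1})=\sum_i\big(f_{v_i}(\tau_{i-1})-f_{v_i}(\tau_i)\big)v_i .$$
The coefficient at $v_i$ is $0$ if $R(v_i)\ge2$, and $-\kappa_{v_i}(\tau_i,\tau_{i-1})$ if $R(v_i)=1$. So if the face is not in $S(R)$, every term is $0$; if it is a square $F\in S(R)$, the sum is $-s_F\sum_i(-1)^iv_i=0$ by (1). Hence $c$ is a 1-cocycle on $K$ with values in $N_{\mathbb C}$. As $H^1(K;\mathbb C)=0$, there is $g:W\to N_{\mathbb C}$ with $g_v-g_w=c(v,w)$ on all edges of $\Gamma$. Then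
$$x_\tau:=g_v+f_v(\tau)v=g_w+f_w(\tau)w$$
is well defined. At a common vertex $v$ we have $x_\tau-x_{\tau'}=(f_v(\tau)-f_v(\tau'))v\in L(v)$, so $x$ lies in the space (7). Along the edges of $\Gamma_v$ the coefficient is $\kappa_v(\tau,\tau')$, so $x$ maps to $s$. $\blacksquare$

## When a square matters

**Corollary 1.** *Let $P$ be terminal reflexive of dimension $d\ge3$; 3-faces are understood to be proper.*

1. *If $P$ has no square, $X$ is rigid (Totaro's theorem in this case).*
2. *If $d=3$, then $\dim T^1_X$ equals the number of square 2-faces. So the tested statement is true for $\dim\mathcal A_G=3$.*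
3. *If a square $F$ admits $R\in M$ with $R|_F=1$ and $R(w)\le0$ for all vertices $w\notin F$ adjacent to a vertex of $F$, then $X$ is not rigid.*
4. *If for every square $F$ and every $R\in M$ with $R|_F=1$ some 3-face is a pyramid over $F$ with apex $p$ and $R(p)\ge1$, then $X$ is rigid. This holds in particular if over every square $F$ there are pyramidal 3-faces with apexes $p,q$ such that $p+q$ is a vertex of $F$.*
5. *If every 3-face containing a square is a pyramid over that square, then*
$$\dim T^1_X(-R)=\#\{F\in S(R): R(p)\le0\text{ for all apexes }p\text{ of pyramidal 3-faces over }F\}.$$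

*Proof.* (1) Here $S(R)=\emptyset$ for all $R$.

(2) There are no proper 3-faces, hence no conditions. A square $F$ is a facet, so the only $R$ with $R|_F=1$ is its normal, and then $S(R)=\{F\}$.

(3) Put $s_F=1$ and all other $s_{F'}=0$. The variable $s_F$ enters $(C_{v,Q})$ only if $v\in F\subset Q$. Then $v$ has at least three neighbors in $Q$. Only two are in $F$, since an edge of $P$ joining two vertices of $F$ is an edge of $F$. So some neighbor $w$ of $v$ in $Q$ is outside $F$, and $R(w)\le0$; the condition $(C_{v,Q})$ is not imposed. So $s\ne0$ is a solution.

(4) Let $F\in S(R)$, let $Q$ be the pyramid over $F$ with $R(p)\ge1$, and $v\in F$. The neighbors of $v$ in $Q$ are two vertices of $F$ and $p$, all with $R\ge1$, so $(C_{v,Q})$ is imposed. The 2-faces of $Q$ at $v$ are $F$ and two triangles, so it reads $\pm s_F=0$. Thus all $s_F$ vanish. If $p+q$ is a vertex of $F$ and $R|_F=1$, then the integers $R(p),R(q)$ have sum $1$, so one of them is $\ge1$.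

(5) By the argument of (4), $s_F=0$ whenever some apex over $F$ has $R(p)\ge1$. There are no other equations on the $s_F$. Indeed, $s_F$ enters $(C_{v,Q})$ only for $v\in F\subset Q$; then $Q$ is a pyramid over $F$, its other 2-faces are triangles, and the condition is imposed iff $R(p)\ge1$ for its apex $p$. (At the apex of $Q$ no 2-face of $Q$ is a square.) So the remaining $s_F$ are free. $\square$

Part (4) proves Theorem A a second time, without Bott vanishing. By Lemma 2 and the enumeration in Step 3 of its proof, $F$ is the only square; $P_0,P_1$ are pyramidal 3-faces over $F$ with apexes $p,q$ (not in the affine span of $F$, as $a,b,d,p$ and $a,b,d,q$ are bases); and $p+q=a$ is a vertex of $F$.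

## Counterexamples in all higher dimensions and in restricted classes of graphs

**Corollary 2.** *For every $D\ge4$ there is $G$ as in the problem with $\dim\mathcal A_G=D$, with a square 2-face, and with $X_G$ rigid. So $\dim\mathcal A_G=3$ is the exact range in which the tested statement is valid.*

*Proof.* $D=4$ is Theorem A. For $D=4+k$ with $k\ge1$, attach to the graph of Theorem A at vertex $1$ a directed cycle of length $k+1$ through $k$ new vertices. The new graph is connected on $5+k$ vertices, so the dimension is $4+k$, and all arcs lie on directed cycles.

*Only one possible square.* The two parts of the graph share only the vertex $1$, so an undirected 4-cycle lies in one of them. The attached cycle is directed, hence not balanced. In the old part the enumeration of Step 3 in the proof of Theorem A leaves only the arcs of $F$. By Lemma 2, $F$ is the only possible square.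

*It is a square with two pyramids.* Extend $h_0$, $h_1$ and $\frac12(h_0+h_1)$ to the new vertices by the constant $r_1$. The new arcs have value $0$, and the old arcs have the values of the table (or their averages). So $P_0,P_1$ and $F$ are still faces, of dimensions $3,3,2$; and $P_0,P_1$ are proper faces and pyramids over $F$. Since $p+q=a\in F$, Corollary 1(4) applies. Dimension $3$ is Corollary 1(2). $\square$

One might hope to save the guess by restricting the graphs: to symmetric ones, or to those without pairs $ij,ji$. Neither restriction helps.

**Corollary 3.**

*(a) Symmetric digraphs. Let $G$ have both orientations of the undirected edges $\{13,14,23,24,15,35\}$. Then $\mathcal A_G=-\mathcal A_G$ has dimension 4 and exactly six squares, and $X_G$ is rigid.*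

*(b) No antiparallel arcs. Let $G$ on $\{1,\dots,6\}$ have arcs $13,14,23,24,15,53,36,61,45,52$. Then $\dim\mathcal A_G=5$, $\mathcal A_G$ has exactly one square, and $X_G$ is rigid.*

*Proof of (a).* The graph is connected, every arc lies on a directed 2-cycle, and the dimension is $5-1=4$. We find the 4-cycles. One through $5$ would use both neighbors $1,3$ of $5$ and a further common neighbor of $1$ and $3$; but the neighbors of $1$ are $3,4,5$ and those of $3$ are $1,2,5$, so there is none. Hence $1$-$3$-$2$-$4$ is the only undirected 4-cycle on four vertices, and it has six balanced orientations. By Lemma 2 there are at most six squares. Up to sign the orientations are given by the following values of a potential, where $t=r_5$ is still free: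

* $r_1=r_2=1,\ r_3=r_4=0$, with arcs $13,14,23,24$;
* $r_1=2,\ r_3=r_4=1,\ r_2=0$, with arcs $13,32,14,42$;
* $r_3=2,\ r_1=r_2=1,\ r_4=0$, with arcs $31,14,32,24$.

On the other orientations of these four edges the value is $-1$. So all values are $\le1$ iff $|r_1-t|\le1$ and $|r_3-t|\le1$, which is $t\in[0,1]$, $t\in[1,2]$, $t\in[1,2]$ respectively. For $t$ in the interior both inequalities are strict, so exactly the four arcs of the orientation have value $1$. They have rank $3$, so they span a 2-face with four vertices, a square. At the lower and upper end of the interval exactly one more arc has value $1$: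

* first case: $t=0$ gives $15$, and $t=1$ gives $53$;
* second case: $t=1$ gives $15$, and $t=2$ gives $53$;
* third case: $t=1$ gives $35$, and $t=2$ gives $51$.

The five arcs connect all five vertices, so these faces are facets, pyramids over the square with the new arc as apex. The sums of the two apexes are $\rho(13)$, $\rho(13)$, $\rho(31)$, each a vertex of the respective square. The three opposite orientations follow from $\mathcal A_G=-\mathcal A_G$. So there are exactly six squares, and Corollary 1(4) gives rigidity.

*Proof of (b).* $G$ is strongly connected ($1\to3\to6\to1$ and $1\to4\to5\to2\to3$), so every arc lies on a directed cycle, and the dimension is $6-1=5$. No arc occurs with its reverse. The out-neighborhoods are $1:\{3,4,5\}$, $2:\{3,4\}$, $3:\{6\}$, $4:\{5\}$, $5:\{2,3\}$, $6:\{1\}$. Only the pair $\{1,2\}$ has two common out-neighbors, so type (A) gives only $F=\{13,14,23,24\}$. The directed 2-paths have end pairs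
$$(1,6),(1,5),(1,3),(1,2),(2,6),(2,5),(3,1),(4,3),(4,2),(5,6),(5,3),(5,4),(6,3),(6,4),(6,5),$$
each occurring once, so type (B) does not occur. By Lemma 2, $F$ is the only possible square. The potential $r=(1,1,0,0,t,\frac12)$ has value $1$ on the arcs of $F$, and on $15,53,36,61,45,52$ the values
$$1-t,\quad t,\quad -\tfrac12,\quad -\tfrac12,\quad -t,\quad t-1 .$$
For $t=\frac12$ exactly the arcs of $F$ have value $1$ and the others less, so $F$ is a square. For $t=0$ the only additional arc with value $1$ is $15$, and for $t=1$ it is $53$. In each case the five arcs form a connected graph on $\{1,\dots,5\}$, so they have rank $4$, and the face is a 3-dimensional pyramid over $F$, with apex $p=\rho(15)$ or $q=\rho(53)$. It is proper since $\dim\mathcal A_G=5$. As $p+q=\rho(13)\in F$, Corollary 1(4) gives rigidity. $\blacksquare$
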